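# How many meager sets does it take to cover all meager sets of $\kappa^\omega$?

## A strict inequality for $\mathrm{cof}(\mathcal M_{\kappa^\omega})$ and a formula for its value

For a topological space $X$ let $\mathcal M_X$ be the ideal of meager subsets of $X$ and $\mathcal{NWD}_X$ the ideal of nowhere dense subsets. For an infinite cardinal $\kappa$ let $\kappa^\omega$ be the space of all sequences $\omega\to\kappa$, with $\kappa$ discrete and the product topology. The other notions are recalled in the next section.

**Theorem 1.** Let $\mathfrak d_{\omega_1}$ be the cofinality of $\omega_1^{\omega_1}$ under everywhere domination. In ZFC, $\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$ for every uncountable $\kappa$. If $V\models$ GCH, $\kappa$ is an uncountable cardinal, and $\theta>\kappa^+$ is a cardinal with $\theta^\kappa=\theta$ (for example $\theta=\kappa^{++}$), then some cardinal-preserving forcing extension satisfies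
$$\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}=\kappa^+<\theta=\mathrm{cof}(\mathcal M_{\kappa^\omega}).$$
In particular (take $\kappa=\omega_1$, $\theta=\omega_3$) it is consistent that the maximum is $\omega_2$ while $\mathrm{cof}(\mathcal M_{\omega_1^\omega})=\omega_3$.

Three ZFC theorems then say more about the value itself.

**Theorem 2.** $\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$ for every infinite $\kappa$.

**Theorem 3.** For every infinite $\kappa$, with products of orders taken everywhere and coordinatewise,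
$$\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}\big((\mathcal{NWD}_{\omega^\omega})^\kappa\big)=\max\{\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa),\ \mathrm{cof}(\omega^\kappa)\}.$$
If $\mathrm{cof}(\mathcal M)\le\kappa$ or $\mathrm{cof}(\mathcal M)<\aleph_\omega$, this equals $\max\{\mathrm{cof}(\mathcal M),\mathrm{cof}(\omega^\kappa)\}$.

**Theorem 4.** If $\kappa^\omega=\kappa$ (cardinal exponentiation), then $\mathrm{cof}(\mathcal M_{\kappa^\omega})=2^\kappa$ and $\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}=\kappa^+$. So for such $\kappa$ the inequality $\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}<\mathrm{cof}(\mathcal M_{\kappa^\omega})$ holds if and only if $2^\kappa>\kappa^+$. In particular, under CH it holds for $\kappa=\omega_1$ if and only if $2^{\omega_1}>\omega_2$.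

What do these statements answer? In ZFC, for every infinite $\kappa$,
$$\kappa^+,\ \mathrm{cf}[\kappa]^\omega,\ \mathrm{cof}(\mathcal M)\ \le\ \mathrm{cof}(\mathcal M_{\kappa^\omega})\ \le\ \mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})\ \le\ 2^\kappa. \tag{1}$$
Will Brian's "Cardinal invariants of a meager ideal", arXiv:2311.10209 (2023), is the source of the following question. Three lower bounds are on the left: is it consistent that all three are strictly below $\mathrm{cof}(\mathcal M_{\kappa^\omega})$ (a) for some infinite $\kappa$, and (b) for $\kappa=\omega_1$? Theorem 1 answers both parts with yes. No large cardinals are used: models of GCH exist as soon as models of ZFC do, and the rest is one forcing extension.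

## Cofinalities, the tree $T_\kappa$, and the easy bounds

**Definition (cofinality).** For a poset $P$, $\mathrm{cof}(P)$ is the least size of a set $C\subseteq P$ such that every $p\in P$ lies below some $c\in C$. An ideal $\mathcal I$ is ordered by $\subseteq$, so $\mathrm{cof}(\mathcal I)$ is the least size of a subfamily $\mathcal J\subseteq\mathcal I$ such that each $A\in\mathcal I$ is contained in some $B\in\mathcal J$. We write $\mathrm{cof}(\mathcal M)$ for $\mathrm{cof}(\mathcal M_{\mathbb R})$, and $\mathrm{cf}[\kappa]^\omega$ for the cofinality of the poset $[\kappa]^\omega$ of countable subsets of $\kappa$. We take members of $[\kappa]^\omega$ to be infinite; allowing finite sets would not change the cofinality.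

For example, $\mathrm{cf}[\omega]^\omega=1$, because $\omega$ itself covers everything, and $\mathrm{cf}[\omega_1]^\omega=\omega_1$: the infinite countable ordinals form a cofinal family, and a countable family has a countable union, which misses some point of $\omega_1$.

**Definition (everywhere domination).** Products of posets carry the coordinatewise order at every coordinate. So $\omega^\kappa$, as a poset, is the set of functions $\kappa\to\omega$ with $f\le g$ iff $f(\xi)\le g(\xi)$ for all $\xi$. Similarly $\mathfrak d_{\omega_1}$ is the least size of $\mathcal D\subseteq\omega_1^{\omega_1}$ such that for every $h:\omega_1\to\omega_1$ there is $d\in\mathcal D$ with $h(\alpha)\le d(\alpha)$ for all $\alpha<\omega_1$.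

For example, $\mathfrak d_{\omega_1}\ge\omega_2$: given $\{d_\alpha:\alpha<\omega_1\}$, the function $h(\alpha)=d_\alpha(\alpha)+1$ is below no $d_\alpha$.

**Definition (the tree).** $T_\kappa=\kappa^{<\omega}$ is the set of finite sequences (nodes); it has size $\kappa$. For $s\in T_\kappa$ let $[s]=\{x\in\kappa^\omega:s\subset x\}$. Concatenation is $s^\frown t$, and $|s|$ is the length of $s$.

The sets $[s]$ form a base of $\kappa^\omega$. A set $A$ is nowhere dense iff every node $s$ has an extension $t$ with $[t]\cap A=\emptyset$. The space $\kappa^\omega$ is completely metrizable, so by the Baire category theorem no nonempty open set is meager. The symbol $\kappa^\omega$ also denotes a cardinal power; it will be said when this is meant.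

**Proposition 5.** For every infinite $\kappa$: $\kappa^+\le\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa$. Also $\mathrm{cof}(\mathcal M_{\omega^\omega})=\mathrm{cof}(\mathcal M)$.

*Proof.* Let $B_\alpha$ ($\alpha<\kappa$) be meager. By Baire, pick $x_\alpha\in[\langle\alpha\rangle]\setminus B_\alpha$. The set $\{x_\alpha:\alpha<\kappa\}$ has one point in each $[\langle\alpha\rangle]$, and points are nowhere dense, so it is nowhere dense; and it is contained in no $B_\alpha$. Hence no family of size $\kappa$ is cofinal.

For the upper bound, the base has size $\kappa$, so there are at most $2^\kappa$ closed sets. Every meager set is contained in a countable union of closed nowhere dense sets, and there are at most $(2^\kappa)^\omega=2^\kappa$ such unions.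

For the last claim, $\omega^\omega$ is homeomorphic to the set $J$ of irrationals. As $J$ is dense in $\mathbb R$, a subset of $J$ is nowhere dense in $J$ iff it is nowhere dense in $\mathbb R$, hence meager in $J$ iff meager in $\mathbb R$. If $\mathcal J$ is cofinal in $\mathcal M_{\mathbb R}$, then $\{B\cap J:B\in\mathcal J\}$ is cofinal in $\mathcal M_J$; if $\mathcal J$ is cofinal in $\mathcal M_J$, then $\{B\cup\mathbb Q:B\in\mathcal J\}$ is cofinal in $\mathcal M_{\mathbb R}$. $\square$

These are the only parts of (1) that our proofs use. The other parts come back as by-products: $\mathrm{cof}(\mathcal M_{\kappa^\omega})\le\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$ is half of Theorem 2, and the remaining two lower bounds will drop out of Theorem 3.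

Two cases can be settled at once. For $\kappa=\omega$, Proposition 5 gives $\omega_1\le\mathrm{cof}(\mathcal M)$, and $\mathrm{cf}[\omega]^\omega=1$, so the maximum is $\mathrm{cof}(\mathcal M)=\mathrm{cof}(\mathcal M_{\omega^\omega})$. Equality holds, in ZFC. So $\omega_1$ is the first place where the inequality can be strict. Next, suppose GCH. Then $\mathrm{cf}[\kappa]^\omega\le2^\kappa=\kappa^+$ and $\mathrm{cof}(\mathcal M)\le2^\omega=\omega_1\le\kappa^+$, so the maximum is $\kappa^+$, and $\kappa^+\le\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa=\kappa^+$. Equality holds at every $\kappa$. Together with Theorem 1 this shows that the strict inequality at $\aleph_1$, or at $\aleph_\omega$, or at $\aleph_\alpha$ for any other $\alpha\ge1$ with a similarly fixed definition, is independent of ZFC.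

## Independent choices in $\kappa$ many cones

A natural first hope is to prove equality by counting. Split $\kappa^\omega$ into the cones $[\langle\alpha\rangle]$, $\alpha<\kappa$, each homeomorphic to $\kappa^\omega$. If $A$ is meager, then each $A\cap[\langle\alpha\rangle]$ is contained in a member $B_{i(\alpha)}$ of some good base of the meager ideal of that cone, of size $\mu$, say. But now $A$ is covered only after we choose an entire function $i:\kappa\to\mu$. There are $\mu^\kappa\ge2^\kappa$ such functions, so counting them gives nothing beyond Proposition 5. To do better one would need a small family of choices that covers all $i$ simultaneously at $\kappa$ many coordinates. The numbers $\mathrm{cf}[\kappa]^\omega$ and $\mathrm{cof}(\mathcal M)$ say how to cover *one* countable set or *one* meager set of reals; they say nothing about covering $\kappa$ many at once.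

So turn the obstacle into a lower bound: code a function $h$ on the cones into a nowhere dense set $A_h$, in such a way that a meager set covering $A_h$ yields a function above $h$. How should $h(\alpha)$ be coded in the cone $[\langle\alpha\rangle]$?

*Points do not work.* For $h:\omega_1\to\omega_1$ put the point $\langle\alpha,h(\alpha),0,0,\dots\rangle$ into the cone of $\alpha$. The set of *all* points $\langle\alpha,\xi,0,0,\dots\rangle$ is nowhere dense (a node of length at least $2$ has the extension by $1$, whose basic set misses it). This one set covers the codes of all $h$.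

*Chains of length $\omega$ work for nowhere dense sets only.* For $n\ge1$ let
$$Z_{\alpha,n}=\{x:x(0)=\alpha,\ x(i)=0\text{ for all }i\ge n\}.$$
For $h:\kappa\to\omega\setminus\{0\}$ the set $\bigcup_\alpha Z_{\alpha,h(\alpha)}$ is nowhere dense: extend a nonempty node $s$ past length $h(s(0))$ and then by the value $1$. If $B$ is nowhere dense, then for each $\alpha$ the set $\{n:Z_{\alpha,n}\subseteq B\}$ is bounded, because $\bigcup_nZ_{\alpha,n}$ is dense in $[\langle\alpha\rangle]$. So $B$ yields a function $\kappa\to\omega$ above all the $h$ whose code it covers, and we get $\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$. For the meager ideal, however, the argument stops exactly here: $\bigcup_\alpha Z_{\alpha,n}$ is nowhere dense for each fixed $n$, so the single meager set $\bigcup_n\bigcup_\alpha Z_{\alpha,n}$ covers every code. A chain of nowhere dense sets of length $\omega$ always has a meager union.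

There are two ways on. One can look for longer chains, which leads to Theorem 1. Or one can show that passing from nowhere dense to meager sets loses nothing after all, which is Theorem 2 and needs a different coding.

## Chains of length $\omega_1$: the bound $\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$

What is needed in each cone is an increasing chain of nowhere dense sets whose union is *nonmeager*. In an uncountable $\kappa$ there is one of length $\omega_1$, because each $x\in\kappa^\omega$ has countable range. Let $\kappa\ge\omega_1$ from here to the end of the section.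

**Step 1. Define the chains.** For $\alpha,\xi<\omega_1$ let
$$E_{\alpha,\xi}=\{x\in\kappa^\omega:x(0)=\alpha,\ \forall n\ge1\ \ x(n)\notin[\xi,\omega_1)\}.$$
If $\xi\le\xi'$, then $E_{\alpha,\xi}\subseteq E_{\alpha,\xi'}$, since less is forbidden. Moreover
$$\bigcup_{\xi<\omega_1}E_{\alpha,\xi}=[\langle\alpha\rangle], \tag{2}$$
because $\mathrm{ran}(x)\cap\omega_1$ is countable, hence bounded below $\omega_1$.

**Step 2. Code $h$ by a nowhere dense set.** For $h:\omega_1\to\omega_1$ let $A_h=\bigcup_{\alpha<\omega_1}E_{\alpha,h(\alpha)}$. Let $s$ be a nonempty node. If $s(0)\ge\omega_1$, then $[s]\cap A_h=\emptyset$. If $s(0)=\alpha<\omega_1$, put $\xi=h(\alpha)$. A point $x\in[s^\frown\langle\xi\rangle]$ has $x(0)=\alpha$, so it could only lie in $E_{\alpha,h(\alpha)}$; but $x(|s|)=h(\alpha)\in[h(\alpha),\omega_1)$ and $|s|\ge1$, so it does not. Hence $[s^\frown\langle\xi\rangle]\cap A_h=\emptyset$, and $A_h$ is nowhere dense.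

**Step 3. Decode a meager set.** For $B$ meager let $g_B(\alpha)=\sup\{\xi<\omega_1:E_{\alpha,\xi}\subseteq B\}$ (with $\sup\emptyset=0$). Then $g_B(\alpha)<\omega_1$: otherwise $E_{\alpha,\xi}\subseteq B$ for unboundedly many $\xi$, hence for all $\xi<\omega_1$ by monotonicity, and by (2) $[\langle\alpha\rangle]\subseteq B$, contradicting Baire. If $A_h\subseteq B$, then $E_{\alpha,h(\alpha)}\subseteq B$ and so $h(\alpha)\le g_B(\alpha)$ for all $\alpha<\omega_1$.

**Step 4. Conclude.** If $\mathcal J$ is cofinal in $\mathcal M_{\kappa^\omega}$, then every $h$ has $A_h\subseteq B$ for some $B\in\mathcal J$, so $\{g_B:B\in\mathcal J\}$ is dominating in $\omega_1^{\omega_1}$. Hence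
$$\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega}), \tag{3}$$
the ZFC part of Theorem 1.

## Adding $\theta$ many functions $\omega_1\to\omega_1$ with countable conditions

By (3), it is enough to make $\mathfrak d_{\omega_1}$ large while CH holds and $[\kappa]^\omega$ stays as it was. Countable conditions do this: they add no new countable sequences. Let $V\models$ GCH, let $\kappa$ be uncountable, and let $\theta>\kappa^+$ satisfy $\theta^\kappa=\theta$. (For $\theta=\kappa^{++}$: each function $\kappa\to\kappa^{++}$ is bounded, so $(\kappa^{++})^\kappa\le\kappa^{++}\cdot(\kappa^+)^\kappa=\kappa^{++}\cdot2^\kappa=\kappa^{++}$.)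

Let $P$ be the set of countable partial functions $\theta\times\omega_1\to\omega_1$, ordered by $\supseteq$, and let $G$ be $P$-generic over $V$. We use these textbook facts, for which see Kunen, *Set Theory*, Ch. VII §6: a $\sigma$-closed forcing adds no new countable sequences of ground-model elements; an $\omega_2$-c.c. forcing preserves all cardinals $\ge\omega_2$; every subset of a ground-model set $Z$ in $V[G]$ has a nice name $\bigcup_{z\in Z}\{\check z\}\times A_z$ with antichains $A_z$; and the product lemma, by which a generic filter for $P_0\times P_1$ is $G_0\times G_1$ with $G_1$ generic over $V[G_0]$.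

**Step 1. $P$ preserves cardinals.** A decreasing sequence of countably many conditions has its union as a lower bound, so $P$ is $\sigma$-closed and $\omega_1$ is preserved. For the $\omega_2$-c.c., take $\omega_2$ distinct conditions. A given countable domain carries only $\omega_1^\omega=\omega_1$ of them by CH, so $\omega_2$ many different domains occur. By the $\Delta$-system lemma for countable sets (which needs CH), $\omega_2$ of these domains form a $\Delta$-system with some countable root $R$. There are only $\omega_1$ functions $R\to\omega_1$, so two of the conditions agree on $R$, and are compatible. So $P$ has the $\omega_2$-c.c., and all cardinals are preserved.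

**Step 2. The maximum is $\kappa^+$ in $V[G]$.** No new reals are added, so CH holds in $V[G]$, and $\mathrm{cof}(\mathcal M)=\omega_1$ by Proposition 5 with $\kappa=\omega$. No new countable subsets of $\kappa$ are added, so in $V[G]$ the set $[\kappa]^\omega$ has size at most $|(\kappa^\omega)^V|\le(2^\kappa)^V=\kappa^+$, hence $\mathrm{cf}[\kappa]^\omega\le\kappa^+$. So $\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}=\kappa^+$.

**Step 3. $\mathfrak d_{\omega_1}\ge\theta$ in $V[G]$.** Let $\mathcal D\subseteq\omega_1^{\omega_1}$ be nonempty with $|\mathcal D|\le\lambda$, where $\omega_1\le\lambda<\theta$. We show that $\mathcal D$ is not dominating. Enumerate $\mathcal D$ by one function $F:\lambda\times\omega_1\to\omega_1$, a subset of $\lambda\times\omega_1\times\omega_1$. By the $\omega_2$-c.c. a nice name for $F$ mentions at most $\lambda\cdot\omega_1=\lambda$ conditions, each with countable domain. Let $I\in V$ be the set of $i<\theta$ such that some mentioned condition has a pair $(i,\alpha)$ in its domain. Then $|I|\le\lambda$. Writing $P_I$ for the conditions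 with domain contained in $I\times\omega_1$ and $G_I=G\cap P_I$, we have $F\in V[G_I]$, so $\mathcal D\subseteq V[G_I]$.

Since $\lambda<\theta$, pick $i\in\theta\setminus I$ and let $c_i(\alpha)=(\bigcup G)(i,\alpha)$. As $P\cong P_I\times P_{\{i\}}\times P_{\theta\setminus(I\cup\{i\})}$, the product lemma says that $c_i$ is generic over $V[G_I]$ for $P_{\{i\}}$, which is the poset of countable partial functions $\omega_1\to\omega_1$ of $V$; in particular $c_i$ is defined everywhere, by density. Let $d\in\mathcal D$. The set of $p$ with $p(\alpha)>d(\alpha)$ for some $\alpha\in\mathrm{dom}(p)$ belongs to $V[G_I]$ and is dense: given $p$, choose $\alpha\notin\mathrm{dom}(p)$ and add the value $d(\alpha)+1$ at $\alpha$. So $c_i(\alpha)>d(\alpha)$ for some $\alpha$. Hence $c_i\not\le d$ for every $d\in\mathcal D$.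

**Step 4. $2^\kappa\le\theta$ in $V[G]$.** Count in $V$. We have $|P|\le\theta^\omega=\theta$. Antichains have size at most $\omega_1$, so there are at most $\theta^{\omega_1}=\theta$ of them, and at most $\theta^\kappa=\theta$ nice names for subsets of $\kappa$.

**Step 5. Put the bounds together.** In $V[G]$, by Step 3, (3), Proposition 5 and Step 4,
$$\theta\le\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa\le\theta .$$
With Step 2, $\mathrm{cof}(\mathcal M_{\kappa^\omega})=\theta>\kappa^+=\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}$. This proves Theorem 1. $\blacksquare$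

## Open dense subsets of the tree and the Tukey order

We turn to Theorems 2 to 4. Cofinalities will be compared by the following tool.

**Definition (Tukey order).** $P\le_TQ$ means that there are $\Phi:P\to Q$ and $\Psi:Q\to P$ with
$$\Phi(p)\le q\ \Longrightarrow\ p\le\Psi(q)\qquad(p\in P,\ q\in Q).$$
We write $P\equiv_TQ$ if $P\le_TQ$ and $Q\le_TP$.

For example, $\omega\le_T[\kappa]^{<\omega}$ (finite subsets, ordered by $\subseteq$) via $\Phi(n)=\{0,\dots,n-1\}$ and $\Psi(a)=|a|$: if $\{0,\dots,n-1\}\subseteq a$, then $n\le|a|$. The argument $h\mapsto A_h$, $B\mapsto g_B$ above is the statement $\omega_1^{\omega_1}\le_T\mathcal M_{\kappa^\omega}$.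

Three facts are immediate. If $P\le_TQ$, then $\mathrm{cof}(P)\le\mathrm{cof}(Q)$: if $C$ is cofinal in $Q$ then $\Psi[C]$ is cofinal in $P$. The relation is transitive, by composing the $\Phi$'s and the $\Psi$'s. And $P\le_TQ$ implies $P^I\le_TQ^I$, by applying the maps in each coordinate. Also $P^\omega\le_TP^\kappa$: pad sequences by a fixed element, and restrict back.

**Definition (the poset $O_\kappa$).** $O_\kappa$ is the set of all $D\subseteq T_\kappa$ that are *open* (closed under extending nodes) and *dense* (every node has an extension in $D$), ordered by reverse inclusion: $D\le E$ iff $E\subseteq D$. So a family is cofinal in $O_\kappa$ iff every $D\in O_\kappa$ contains a member of the family. Put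
$$U_D=\bigcup_{s\in D}[s],\qquad D_B=\{s\in T_\kappa:[s]\cap B=\emptyset\}\quad(B\in\mathcal{NWD}_{\kappa^\omega}).$$

Here $D_B\in O_\kappa$, and $\kappa^\omega\setminus U_D$ is closed nowhere dense. The set $U_D$ does not determine $D$: if $D$ is the set of nonempty nodes, then $U_D=\kappa^\omega=U_{T_\kappa}$, although $\emptyset\notin D$. This is the one small obstacle in the next lemma.

**Lemma 6.** (i) $\mathcal{NWD}_{\kappa^\omega}\equiv_TO_\kappa$. (ii) $\mathcal M_{\kappa^\omega}\le_T(O_\kappa)^\omega$. (iii) $(O_\kappa)^\kappa\le_TO_\kappa$.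

*Proof.* (i) For $\mathcal{NWD}_{\kappa^\omega}\le_TO_\kappa$ take $\Phi(A)=D_A$ and $\Psi(D)=\kappa^\omega\setminus U_D$. If $D\subseteq D_A$, then $A\cap U_D=\emptyset$, that is, $A\subseteq\Psi(D)$.

For $O_\kappa\le_T\mathcal{NWD}_{\kappa^\omega}$, first thin $D$ out so that it can be recovered. Let
$$D^*=\{s\in D:\exists n<|s|\ (s\upharpoonright n\in D\text{ and }s(n)=1)\}.$$
It is open. It is dense: extend a given node to some $t\in D$; then $t^\frown\langle1\rangle\in D^*$. We claim that $[s]\subseteq U_{D^*}$ implies $s\in D$. The point $x=s^\frown\langle0,0,0,\dots\rangle$ lies in $U_{D^*}$, so $x\upharpoonright m\in D^*$ for some $m$, and there is $n$ with $x\upharpoonright n\in D$ and $x(n)=1$. Since $x$ is $0$ from position $|s|$ on, $n<|s|$. So $s$ extends $x\upharpoonright n\in D$, and $s\in D$. Now take $\Phi(D)=\kappa^\omega\setminus U_{D^*}$ and $\Psi(B)=D_B$. If $\Phi(D)\subseteq B$ and $s\in D_B$, then $[s]\cap B=\emptyset$, so $[s]\subseteq U_{D^*}$, so $s\in D$. Hence $D_B\subseteq D$, that is, $D\le\Psi(B)$.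

(ii) Cover a meager $A$ by nowhere dense sets $A_n$, and let $\Phi(A)=(D_{A_n})_n$ and $\Psi((D_n)_n)=\bigcup_n(\kappa^\omega\setminus U_{D_n})$. If $D_n\subseteq D_{A_n}$ for all $n$, then $A_n\cap U_{D_n}=\emptyset$ for all $n$, so $A\subseteq\Psi((D_n)_n)$.

(iii) Let $\Phi((D_\alpha)_\alpha)=\{\langle\alpha\rangle^\frown s:\alpha<\kappa,\ s\in D_\alpha\}$ and $\Psi(E)=(\{s:\langle\alpha\rangle^\frown s\in E\})_\alpha$. These are in $O_\kappa$ and $(O_\kappa)^\kappa$. If $E\subseteq\Phi((D_\alpha)_\alpha)$ and $\langle\alpha\rangle^\frown s\in E$, then $s\in D_\alpha$. $\square$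

Part (iii) makes precise that the $\kappa$ many cones are independent. From (i) to (iii) we get
$$\mathcal M_{\kappa^\omega}\le_T(O_\kappa)^\omega\le_T(O_\kappa)^\kappa\le_TO_\kappa\equiv_T\mathcal{NWD}_{\kappa^\omega}. \tag{4}$$

## Coding an open dense set into a comeager set

For Theorem 2 we must go from a base of the meager ideal to a small cofinal family in $O_\kappa$. Comeager sets will be handled through the following standard sets. For $g:T_\kappa\to T_\kappa$ let
$$G_g=\{x\in\kappa^\omega:\text{ for infinitely many }n,\ (x\upharpoonright n)^\frown g(x\upharpoonright n)\subset x\}.$$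

**Lemma 7.** $G_g$ is comeager, and every meager $B$ is disjoint from some $G_g$.

*Proof.* $G_g$ is the intersection over $m<\omega$ of the sets $\{x:\exists n\ge m\ (x\upharpoonright n)^\frown g(x\upharpoonright n)\subset x\}$. Each is open, and it is dense: extend a node to a node $t$ of length $\ge m$, and then to $t^\frown g(t)$. For the second part, cover $B$ by an increasing union of closed nowhere dense sets $F_n$ and choose $g(s)$ with $[s^\frown g(s)]\cap F_{|s|}=\emptyset$. If $x\in G_g$ and $k<\omega$, there is $n\ge k$ with $x\in[(x\upharpoonright n)^\frown g(x\upharpoonright n)]$, so $x\notin F_n\supseteq F_k$. So $x\notin B$. $\square$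

The direct attempt is this. Given $D\in O_\kappa$, catch the nowhere dense set $\kappa^\omega\setminus U_D$ by a member $B$ of the base, and take $g$ with $G_g\cap B=\emptyset$. Then $G_g\subseteq U_D$, and one would like to read off from $g$ a few open dense sets, one of which is inside $D$, for instance by letting $g$ act $k$ times, starting from each node. The trouble is that the number of rounds needed may depend on the node. Let $\kappa=\omega$, $g(s)=\langle0\rangle$ for all $s$, and
$$D=\{s\ne\emptyset:s\text{ has more than }s(0)\text{ zeros in positions}\ge1\}\in O_\omega.$$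
Then $G_g$, the set of sequences with infinitely many zeros, is contained in $U_D$. But $k$ rounds of $g$ starting at $s=\langle k\rangle$ lead to $\langle k\rangle^\frown0^k$, which has only $k$ zeros in positions $\ge1$ and is not in $D$. No single $k$ serves all nodes.

The way out is to stop identifying the nodes of the tree in which $D$ lives with the nodes that $g$ acts on. A whole node $r$ will be *encoded in one coordinate*. Then all $r\in T_\kappa$ can be tested just above one and the same node $u$, and a diagonal argument shows that some $u$ works for all $r$ at once.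

**Coordinates as names of nodes.** Let $\kappa=K_0\sqcup K_1$ with $|K_0|=|K_1|=\kappa$, and let $d:\kappa\to T_\kappa$ map each of $K_0$, $K_1$ onto $T_\kappa$; this is possible as $|T_\kappa|=\kappa$. For $r\in T_\kappa$ fix $\rho(r)\in K_1$ with $d(\rho(r))=r$. Colors in $K_1$ will *pose* a node, and colors in $K_0$ will *answer*.

**Encoding.** Let $D\in O_\kappa$. For each $w\in T_\kappa$ there is $t\in T_\kappa$ such that
$$d(w(i))^\frown d(w(i+1))^\frown\cdots{}^\frown d(w(|w|-1))^\frown t\in D\quad\text{for all }i\le|w|. \tag{5}$$
(For $i=|w|$ this says $t\in D$. For $w=\langle\xi_0,\xi_1\rangle$ it says that $t$, $d(\xi_1)^\frown t$ and $d(\xi_0)^\frown d(\xi_1)^\frown t$ are all in $D$.) Indeed, let $r_1,\dots,r_l$ be the finitely many nodes to which $t$ is to be appended. By density choose successively $t_1,\dots,t_l$ with $r_j{}^\frown t_1{}^\frown\cdots{}^\frown t_j\in D$, and put $t=t_1{}^\frown\cdots{}^\frown t_l$; since $D$ is open, $r_j{}^\frown t\in D$ for all $j$. Let $c_D(w)\in K_0$ be such that $t=d(c_D(w))$ satisfies (5). Put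
$$G^D=\{x\in\kappa^\omega:\ x(n)=c_D(x\upharpoonright n)\text{ for infinitely many }n\}.$$
This is $G_g$ for $g(s)=\langle c_D(s)\rangle$, so it is comeager. The clause "for all $i\le|w|$" makes the answer correct no matter at which earlier position the relevant question began.

**Decoding.** Given $g:T_\kappa\to T_\kappa$ and $u,r\in T_\kappa$, let $v=u^\frown\langle\rho(r)\rangle$ and write $v^\frown g(v)=u^\frown\langle\xi_0,\dots,\xi_m\rangle$, so $\xi_0=\rho(r)$. Put
$$e_{g,u}(r)=d(\xi_0)^\frown\cdots{}^\frown d(\xi_m).$$
Since $d(\xi_0)=r$, this node extends $r$. Note that $e_{g,u}$ depends on $g$ and $u$ only, not on $D$.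

**Lemma 8 (Key Lemma).** If $G_g\subseteq G^D$, then there is $u\in T_\kappa$ with $e_{g,u}(r)\in D$ for all $r\in T_\kappa$.

*Proof.* Suppose not. For each $u$ pick $r_u$ with $e_{g,u}(r_u)\notin D$. We build a point of $G_g\setminus G^D$. Let
$$u_0=\emptyset,\qquad v_n=u_n{}^\frown\langle\rho(r_{u_n})\rangle,\qquad u_{n+1}=v_n{}^\frown g(v_n),\qquad x=\bigcup_nu_n.$$
Since $v_n{}^\frown g(v_n)\subset x$ for all $n$, we have $x\in G_g$. We claim that $x(k)\ne c_D(x\upharpoonright k)$ for *every* $k$; then $x\notin G^D$, a contradiction.

Let $|u_n|\le k<|u_{n+1}|$, and write $u_{n+1}=u_n{}^\frown\langle\xi_0,\dots,\xi_m\rangle$ as in the decoding of $u_n$ and $r_{u_n}$. If $k=|u_n|$, then $x(k)=\rho(r_{u_n})\in K_1$, while $c_D(x\upharpoonright k)\in K_0$. Now let $k=|u_n|+j$ with $j\ge1$ and suppose $\xi_j=x(k)=c_D(x\upharpoonright k)$. Apply (5) with $w=x\upharpoonright k$ and $i=|u_n|$. The entries of $w$ from position $i$ on are $\xi_0,\dots,\xi_{j-1}$, and $t=d(c_D(w))=d(\xi_j)$. So $d(\xi_0)^\frown\cdots{}^\frown d(\xi_j)\in D$. Its extension $e_{g,u_n}(r_{u_n})$ is then in $D$,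 contrary to the choice of $r_{u_n}$. $\square$

## $\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$

*Proof of Theorem 2.* The inequality $\le$ is (4). For $\ge$, let $\mathcal J$ be cofinal in $\mathcal M_{\kappa^\omega}$ with $|\mathcal J|=\mathrm{cof}(\mathcal M_{\kappa^\omega})$.

**Step 1. Define a family in $O_\kappa$ from $\mathcal J$.** For $B\in\mathcal J$ fix, by Lemma 7, $g_B$ with $G_{g_B}\cap B=\emptyset$. For $B\in\mathcal J$ and $u\in T_\kappa$ let $D_{B,u}$ be the set of all extensions of nodes in $\mathrm{ran}(e_{g_B,u})$. It is open by definition and dense because $e_{g_B,u}(r)$ extends $r$.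

**Step 2. The family is cofinal.** Given $D\in O_\kappa$, the set $\kappa^\omega\setminus G^D$ is meager; choose $B\in\mathcal J$ containing it. Then $G_{g_B}\subseteq\kappa^\omega\setminus B\subseteq G^D$. By the Key Lemma there is $u$ such that all $e_{g_B,u}(r)$ are in $D$, so $D_{B,u}\subseteq D$ since $D$ is open.

**Step 3. Count.** Hence $\mathrm{cof}(O_\kappa)\le\kappa\cdot\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal M_{\kappa^\omega})$, as $\kappa^+\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$ by Proposition 5. And $\mathrm{cof}(O_\kappa)=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$ by Lemma 6(i). $\blacksquare$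

## From the tree $\kappa^{<\omega}$ to $\kappa$ copies of $\omega^{<\omega}$

Theorem 3 expresses the cofinality of $O_\kappa$ by the product $(O_\omega)^\kappa$. The upper bound is the natural closing-off argument: near each node $s$, replace $\kappa$ by a suitable countable subset, and work there in a copy of $\omega^{<\omega}$. The price is a cofinal family in $([\kappa]^\omega)^\kappa$. The first lemma shows that this price is at most $\mathrm{cof}(\omega^\kappa)$.

**Lemma 9.** For every infinite $\kappa$ there are functions $\varphi_\xi:\kappa\to\omega$ $(\xi<\kappa)$ such that for every infinite $A\subseteq\kappa$ some $\varphi_\xi[A]$ is infinite.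

*Proof.* By induction on $\kappa$. For $\kappa=\omega$ let every $\varphi_\xi$ be the identity. Let $\kappa>\omega$. For each infinite ordinal $\alpha<\kappa$, transfer a family for the cardinal $|\alpha|<\kappa$ to $\alpha$ by a bijection, and extend its functions by the value $0$ to $\kappa$. This gives at most $\kappa\cdot\kappa=\kappa$ functions. If $\mathrm{cf}(\kappa)=\omega$, with $\kappa=\sup_n\kappa_n$ and $(\kappa_n)$ increasing, add the function $\psi(\beta)=\min\{n:\beta<\kappa_n\}$.

Let $A\subseteq\kappa$ be infinite; we may shrink it to a countably infinite set. If $A\cap\alpha$ is infinite for some $\alpha<\kappa$, then some function in the family for $\alpha$ has infinite range on $A\cap\alpha$. This is always the case if $\mathrm{cf}(\kappa)>\omega$, since then $A$ is bounded in $\kappa$. Otherwise $\mathrm{cf}(\kappa)=\omega$ and each $A\cap\kappa_n$ is finite. If $\psi[A]$ were finite, $A$ would be contained in some $\kappa_n$, hence finite, a contradiction. $\square$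

**Lemma 10.** $[\kappa]^{<\omega}\le_T\omega^\kappa$. Hence $([\kappa]^{<\omega})^\kappa\equiv_T\omega^\kappa$ and $([\kappa]^\omega)^\kappa\le_T\omega^\kappa$.

*Proof.* With $\varphi_\xi$ as in Lemma 9, let $\Phi(a)=(\max_{\alpha\in a}\varphi_\xi(\alpha))_{\xi<\kappa}$, with $\max\emptyset=0$, and $\Psi(g)=\{\alpha<\kappa:\varphi_\xi(\alpha)\le g(\xi)\text{ for all }\xi<\kappa\}$. Each $\varphi_\xi$ is bounded on $\Psi(g)$ by $g(\xi)$, so $\Psi(g)$ is finite by Lemma 9. If $\Phi(a)\le g$, then $a\subseteq\Psi(g)$. This proves the first claim.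

Taking powers, $([\kappa]^{<\omega})^\kappa\le_T(\omega^\kappa)^\kappa\cong\omega^{\kappa\times\kappa}\cong\omega^\kappa$. Conversely $\omega\le_T[\kappa]^{<\omega}$ by the example in the section on the Tukey order, and we take $\kappa$-th powers. Finally $[\kappa]^\omega\le_T([\kappa]^{<\omega})^\omega$: fix an enumeration $\{a_n:n<\omega\}$ of each countable set, and let $\Phi(\{a_n:n<\omega\})=(\{a_n\})_n$ and $\Psi((F_n)_n)=\omega\cup\bigcup_nF_n$. Taking powers, $([\kappa]^\omega)^\kappa\le_T([\kappa]^{<\omega})^{\omega\times\kappa}\cong([\kappa]^{<\omega})^\kappa\le_T\omega^\kappa$. $\square$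

**Lemma 11.** $\omega\le_TO_\omega\le_TO_\kappa$. Hence $\omega^\kappa\le_T(O_\omega)^\kappa\le_T(O_\kappa)^\kappa\le_TO_\kappa$.

*Proof.* For $\omega\le_TO_\omega$ let $\Phi(n)=D_n=\{s:\exists i\ (n\le i<|s|,\ s(i)\ne0)\}\in O_\omega$. For $E\in O_\omega$ fix $s_E\in E$ and let $\Psi(E)=|s_E|$. If $E\subseteq D_n$, then $s_E\in D_n$, so $n<|s_E|$. (The set $\kappa^\omega\setminus U_{D_n}$, for $\kappa=\omega$, consists of the sequences that vanish from $n$ on: these are the chains of length $\omega$ met before.)

For $O_\omega\le_TO_\kappa$, let $\pi:\kappa\to\omega$ be the identity on $\omega$ and $0$ elsewhere. Let $\Phi(D)=\{s\in T_\kappa:\pi\circ s\in D\}$. It is open. It is dense: given $s$, choose $q\in\omega^{<\omega}$ with $(\pi\circ s)^\frown q\in D$; then $\pi\circ(s^\frown q)=(\pi\circ s)^\frown q\in D$. For $\Psi$ one cannot just take $E\cap\omega^{<\omega}$, which may be empty: for uncountable $\kappa$ consider $E=\{s:s(i)\ge\omega\text{ for some }i\}$. Instead, given $E\in O_\kappa$, choose a countable $N\supseteq\omega$ such that every node in $N^{<\omega}$ has an extension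 in $E\cap N^{<\omega}$ (start with $\omega$ and close off in $\omega$ steps), and let $\Psi(E)=\{\pi\circ s:s\in E\cap N^{<\omega}\}$. It is dense: $q\in\omega^{<\omega}\subseteq N^{<\omega}$ has an extension $s\in E\cap N^{<\omega}$, and $\pi\circ s$ extends $\pi\circ q=q$. It is open: for $s\in E\cap N^{<\omega}$ and $q\in\omega^{<\omega}$ we have $(\pi\circ s)^\frown q=\pi\circ(s^\frown q)$ and $s^\frown q\in E\cap N^{<\omega}$. If $E\subseteq\Phi(D)$, then $\Psi(E)\subseteq D$.

The rest follows by taking $\kappa$-th powers and from Lemma 6(iii). $\square$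

**Lemma 12.** $\mathrm{cof}(O_\kappa)\le\max\{\mathrm{cof}(([\kappa]^\omega)^\kappa),\ \mathrm{cof}((O_\omega)^\kappa)\}$.

*Proof.* Since $|T_\kappa|=\kappa$ we may index by $T_\kappa$. Let $\mathcal F$ be cofinal in $([\kappa]^\omega)^{T_\kappa}$ and $\mathcal G$ cofinal in $(O_\omega)^{T_\kappa}$, both of minimal size.

**Step 1. Define the candidates.** For $F\in\mathcal F$ and $s\in T_\kappa$ let $F^*(s)$ be the least $N\supseteq\omega\cup\mathrm{ran}(s)$ with $F(t)\subseteq N$ for all $t\in N^{<\omega}$. It is obtained by closing off in $\omega$ steps, so it is countable, and it is infinite. Fix a bijection $b_{F,s}:\omega\to F^*(s)$. For $F\in\mathcal F$ and $E=(E_s)_s\in\mathcal G$ let $D_{F,E}$ be the set of all extensions of nodes $s^\frown(b_{F,s}\circ t)$ with $s\in T_\kappa$ and $t\in E_s$. It is open, and dense because each $E_s$ is nonempty. There are at most $|\mathcal F|\cdot|\mathcal G|$ such sets, and this product is the maximum of the two, as $|\mathcal G|\ge\mathrm{cof}(\omega^\kappa)$ is infinite (Lemma 11).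

**Step 2. They are cofinal.** Let $D\in O_\kappa$. Choose $f:T_\kappa\to T_\kappa$ with $s^\frown f(s)\in D$ for all $s$. Choose $F\in\mathcal F$ with $F(s)\supseteq\omega\cup\mathrm{ran}f(s)$ for all $s$. Fix $s$ and let $N=F^*(s)$. Then $s\in N^{<\omega}$, and $t\in N^{<\omega}$ implies $\mathrm{ran}f(t)\subseteq F(t)\subseteq N$, that is, $f(t)\in N^{<\omega}$. Put
$$D_s=\{t\in\omega^{<\omega}:s^\frown(b_{F,s}\circ t)\in D\}.$$
It is open. It is dense: given $t$, the node $p=s^\frown(b_{F,s}\circ t)$ is in $N^{<\omega}$, so $f(p)=b_{F,s}\circ q$ for some $q\in\omega^{<\omega}$, and $p^\frown f(p)\in D$ says $t^\frown q\in D_s$. So $(D_s)_s\in(O_\omega)^{T_\kappa}$, and there is $E\in\mathcal G$ with $E_s\subseteq D_s$ for all $s$. Then each node $s^\frown(b_{F,s}\circ t)$ with $t\in E_s$ is in $D$, and $D_{F,E}\subseteq D$. $\square$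

**Lemma 13.** $\mathrm{cof}((O_\omega)^\kappa)=\max\{\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa),\ \mathrm{cof}(\omega^\kappa)\}$.

*Proof.* ($\ge$) Lemma 6(ii) for $\omega$ gives $(\mathcal M_{\omega^\omega})^\kappa\le_T(O_\omega)^{\omega\times\kappa}\cong(O_\omega)^\kappa$, and $\omega^\kappa\le_T(O_\omega)^\kappa$ is in Lemma 11.

($\le$) We use the Key Lemma on $\omega^\omega$, in each of $\kappa$ coordinates. It yields a node $u$ in each coordinate; trying all $\kappa$-sequences of nodes would cost too much, so we first make the dependence on $u$ monotone. Enumerate $\omega^{<\omega}=\{u_n:n<\omega\}$. For $g:\omega^{<\omega}\to\omega^{<\omega}$ and $n<\omega$ let $D_{g,n}\in O_\omega$ be the set of all extensions of the nodes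
$$e_{g,u_n}(\cdots e_{g,u_1}(e_{g,u_0}(r))\cdots),\qquad r\in\omega^{<\omega};$$
it is dense as these nodes extend $r$. Suppose $G_g\subseteq G^D$, and let $u_k$ be a node as in the Key Lemma. If $n\ge k$, then after the application of $e_{g,u_k}$ we have a node in $D$, and the later maps only extend it. So
$$D_{g,n}\subseteq D\quad\text{for all }n\ge k. \tag{6}$$
Let $\mathcal B$ be cofinal in $(\mathcal M_{\omega^\omega})^\kappa$ and $\mathcal H$ cofinal in $\omega^\kappa$, both of minimal size. For $B=(B_\alpha)_\alpha\in\mathcal B$ fix $g_{B,\alpha}$ with $G_{g_{B,\alpha}}\cap B_\alpha=\emptyset$. Given $(D_\alpha)_\alpha\in(O_\omega)^\kappa$, take $B\in\mathcal B$ with $B_\alpha\supseteq\omega^\omega\setminus G^{D_\alpha}$ for all $\alpha$. Then $G_{g_{B,\alpha}}\subseteq G^{D_\alpha}$; let $k_\alpha$ be an index as in (6). Take $h\in\mathcal H$ with $k_\alpha\le h(\alpha)$ for all $\alpha$. By (6), $D_{g_{B,\alpha},h(\alpha)}\subseteq D_\alpha$ for all $\alpha$. So the sequences $(D_{g_{B,\alpha},h(\alpha)})_\alpha$ with $B\in\mathcal B$ and $h\in\mathcal H$ form a cofinal family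 of size at most $|\mathcal B|\cdot|\mathcal H|$, which is the maximum, as $|\mathcal H|$ is infinite. $\square$

## The formula $\max\{\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa),\mathrm{cof}(\omega^\kappa)\}$

*Proof of Theorem 3.* **Step 1. The displayed formula.** By Lemmas 10 and 11,
$$\mathrm{cof}(([\kappa]^\omega)^\kappa)\le\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}((O_\omega)^\kappa)\le\mathrm{cof}(O_\kappa). \tag{7}$$
So the maximum in Lemma 12 is $\mathrm{cof}((O_\omega)^\kappa)$, and $\mathrm{cof}(O_\kappa)=\mathrm{cof}((O_\omega)^\kappa)$. Now $\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})=\mathrm{cof}(O_\kappa)$ by Theorem 2 and Lemma 6(i). Lemma 6(i) for $\omega$ gives $(O_\omega)^\kappa\equiv_T(\mathcal{NWD}_{\omega^\omega})^\kappa$. Finally apply Lemma 13.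

**Step 2. What is left for the second part.** Let $\mu=\mathrm{cof}(\mathcal M)=\mathrm{cof}(\mathcal M_{\omega^\omega})$ and suppose $\mu\le\kappa$ or $\mu<\aleph_\omega$. Clearly $\mu\le\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)$ (project to one coordinate), so it suffices to show $\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)\le\max\{\mu,\mathrm{cof}(\omega^\kappa)\}$. Let $\{B_i:i<\mu\}$ be cofinal in $\mathcal M_{\omega^\omega}$. Every element of $(\mathcal M_{\omega^\omega})^\kappa$ is bounded by $(B_{i(\alpha)})_\alpha$ for some $i:\kappa\to\mu$. As in the counting attempt, there are too many functions $i$; but it is enough to guess $i(\alpha)$ up to countably many possibilities, because a countable union of meager sets is meager.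

**Step 3. The case $\mu\le\kappa$.** Fix a cofinal family $\mathcal S$ in $([\kappa]^\omega)^\kappa$ of minimal size. Given $i$, choose $S\in\mathcal S$ with $i(\alpha)\in S(\alpha)$ for all $\alpha$. Then $\big(\bigcup_{j\in S(\alpha)\cap\mu}B_j\big)_\alpha$ is an upper bound of $(B_{i(\alpha)})_\alpha$ and depends on $S$ only. So $\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)\le|\mathcal S|\le\mathrm{cof}(\omega^\kappa)$, by (7).

**Step 4. The case $\kappa=\omega_m<\mu=\omega_n$.** This is the only other case. We claim that there is a family $\mathcal C$ of at most $\omega_n$ sets of size $\omega_m$, cofinal in the family of subsets of $\omega_n$ of size at most $\omega_m$. We prove this for $\omega_j$ in place of $\omega_n$, by induction on $j$ from $m$ to $n$. For $j=m$ take $\{\omega_m\}$. For $\omega_{j+1}$, each subset of size at most $\omega_m$ is contained in some ordinal $\alpha\in[\omega_j,\omega_{j+1})$; for each such $\alpha$ transfer the family for $\omega_j$ to $\alpha$ by a bijection. This gives at most $\omega_{j+1}\cdot\omega_j=\omega_{j+1}$ sets. Now, given $i:\kappa\to\omega_n$,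 choose $C\in\mathcal C$ with $\mathrm{ran}(i)\subseteq C$. For each $C\in\mathcal C$ fix a bijection $C\to\kappa$, and use it to transfer $\mathcal S$ to a cofinal family in $([C]^\omega)^\kappa$. As in Step 3, some transferred $S$ gives the bound $\big(\bigcup_{j\in S(\alpha)}B_j\big)_\alpha$. There are at most $\omega_n\cdot\mathrm{cof}(([\kappa]^\omega)^\kappa)\le\max\{\mu,\mathrm{cof}(\omega^\kappa)\}$ such bounds. $\blacksquare$

As promised, the last two lower bounds in (1) reappear. By Theorem 3 and Lemma 10, $\mathrm{cf}[\kappa]^\omega\le\mathrm{cof}(([\kappa]^\omega)^\kappa)\le\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$, and $\mathrm{cof}(\mathcal M)\le\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$.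

## If $\kappa^\omega=\kappa$, then $\mathrm{cof}(\omega^\kappa)=2^\kappa$

By Theorem 3, $\mathrm{cof}(\omega^\kappa)$ is always a lower bound for $\mathrm{cof}(\mathcal M_{\kappa^\omega})$. To see that it is as large as possible when $\kappa^\omega=\kappa$ (as cardinals), we shall find $2^\kappa$ functions in $\omega^\kappa$ such that no single function bounds infinitely many of them.

*Proof of Theorem 4.* Assume $\kappa^\omega=\kappa$.

**Step 1. The maximum is $\kappa^+$.** We have $\mathrm{cf}[\kappa]^\omega\le\kappa^\omega=\kappa$ and $\mathrm{cof}(\mathcal M)\le2^\omega\le\kappa^\omega=\kappa$. Since $\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa$ by Proposition 5 and $\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$ by Theorem 3, it remains to show $\mathrm{cof}(\omega^\kappa)\ge2^\kappa$.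

**Step 2. Define $f_X$ for $X\in2^\kappa$.** The idea is to measure how long $X$ follows a given pattern on a countable set, for all patterns at once. Let $I$ be the set of pairs $(A,y)$ with $A\in[\kappa]^\omega$ and $y\in2^A$. Then $|I|=\kappa^\omega\cdot2^\omega=\kappa$; this is where the hypothesis enters. Fix an enumeration without repetition $A=\{a_n:n<\omega\}$ of each $A$. For $X\in2^\kappa$ define $f_X\in\omega^I$ by
$$f_X(A,y)=\begin{cases}0&\text{if }X\upharpoonright A=y,\\1+\min\{n:X(a_n)\ne y(a_n)\}&\text{otherwise.}\end{cases}$$

**Step 3. Every $g\in\omega^I$ satisfies $f_X\le g$ for only finitely many $X$.** Suppose $f_X\le g$ for all $X$ in a countably infinite set $\mathcal X$. For each pair of distinct members of $\mathcal X$ pick a point of $\kappa$ where they differ. These are countably many points; let $A$ be a countably infinite set containing them. Then the restrictions $X\upharpoonright A$ $(X\in\mathcal X)$ are pairwise distinct. For $y\in2^A$ let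
$$O_y=\{z\in2^A:z(a_i)=y(a_i)\text{ for all }i<g(A,y)\},$$
an open neighborhood of $y$. If $X\in\mathcal X$ and $X\upharpoonright A\in O_y$, then $X\upharpoonright A=y$: otherwise the first difference occurs at some $n\ge g(A,y)$, and $f_X(A,y)\ge1+g(A,y)$, against $f_X\le g$. The space $2^A$ is compact, so finitely many sets $O_{y_1},\dots,O_{y_k}$ cover it. Hence $X\upharpoonright A\in\{y_1,\dots,y_k\}$ for all $X\in\mathcal X$, which is impossible, since these restrictions are infinitely many.

**Step 4. Count.** Let $\mathcal G$ be a dominating family in $\omega^I\cong\omega^\kappa$. Then $2^\kappa$, the set of all $X$, is the union over $g\in\mathcal G$ of the finite sets $\{X:f_X\le g\}$. So $\mathcal G$ is infinite and $|\mathcal G|\ge2^\kappa$. Hence $\mathrm{cof}(\omega^\kappa)\ge2^\kappa$ and $\mathrm{cof}(\mathcal M_{\kappa^\omega})=2^\kappa$.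

**Step 5. The equivalence.** With Step 1, the strict inequality says $\kappa^+<2^\kappa$. Under CH, $\omega_1^\omega=2^\omega=\omega_1$, so for $\kappa=\omega_1$ it holds if and only if $2^{\omega_1}>\omega_2$. $\blacksquare$
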